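\title{Monotonicity of the dominating numbers $\mathfrak d^\lambda_\kappa$}

\begin{abstract}
For a regular cardinal $\kappa$ and a cardinal $\lambda\ge\kappa$, let $\mathfrak d^\lambda_\kappa$ be the dominating number of the functions from $\lambda$ to $\kappa$, ordered by domination outside a set of size less than $\kappa$. We prove in ZFC that $\mathfrak d^\lambda_\kappa\ge\mathfrak d^\lambda_\mu$ whenever $\kappa<\mu\le\lambda$ and $\kappa,\mu$ are regular; in particular $\mathfrak d^\lambda_\kappa\ge\mathfrak d_\lambda$ for regular $\lambda$. The proof codes an ordinal by its positions along ladders converging to the ordinals of cofinality $\kappa$. The same code shows that $\mathfrak d^\lambda_\kappa$ is the least number of slaloms of width less than $\kappa$ that capture everywhere all functions from $\lambda$ to $\nu$, for any cardinal $\nu$ with $\kappa\le\nu\le\lambda$. Both equality and strict inequality are consistent.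
\end{abstract}

\section{Dominating numbers of $\kappa^\lambda$}

Throughout, $\kappa,\mu,\nu,\lambda$ are infinite cardinals, $\omega$ counts as regular, and $\lambda$ may be singular unless the contrary is said. For a set $I$, we write $\kappa^I$ for the set of functions from $I$ to $\kappa$. Let $\kappa$ be regular and $\lambda\ge\kappa$. For $f,g\in\kappa^\lambda$ put
\[
f\le^* g\quad\text{if}\quad |\{\alpha<\lambda: f(\alpha)>g(\alpha)\}|<\kappa ,
\]
and let $\mathfrak d^\lambda_\kappa$ be the least size of a family $F\subseteq\kappa^\lambda$ such that every $g\in\kappa^\lambda$ satisfies $g\le^* f$ for some $f\in F$. The cardinal $\kappa$ plays two roles: it is the range of the functions, and it bounds the number of errors. The assumption $\lambda\ge\kappa$ excludes the degenerate case in which $f\le^*g$ holds for all $f$ and $g$. For regular $\lambda$ we write $\mathfrak d_\lambda=\mathfrak d^\lambda_\lambda$. A subset of a regular $\lambda$ has size less than $\lambda$ exactly when it is bounded, so $\mathfrak d_\lambda$ is the usual dominating number of $\lambda^\lambda$ under eventual domination, and $\mathfrak d_\omega$ is the classical dominating number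 $\mathfrak d$. We write $f\le g$ for domination at every coordinate and $\operatorname{cof}(\mu^\lambda,\le)$ for the least size of a family that dominates $\mu^\lambda$ in this sense. For regular $\mu\le\lambda$ we have $\mathfrak d^\lambda_\mu\le\operatorname{cof}(\mu^\lambda,\le)$, since $f\le g$ implies $f\le^*g$.

Fix the domain $\lambda$ and let the range vary. The following question is posed in \cite{Brendle}.

\medskip
\noindent\textbf{Question.} \emph{Let $\kappa$ and $\mu$ be regular with $\kappa<\mu\le\lambda$. Is $\mathfrak d^\lambda_\kappa\ge\mathfrak d^\lambda_\mu$? In particular, is $\mathfrak d^\lambda_\kappa\ge\mathfrak d_\lambda$ for regular $\lambda$?}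
\medskip

At first sight the direction may look wrong, because $\kappa^\lambda$ is a subset of $\mu^\lambda$. The inclusion carries no information, however: the single function with constant value $\kappa$ lies in $\mu^\lambda$ and dominates all of $\kappa^\lambda$. A better guide is to read the inequality $g(\alpha)\le f(\alpha)$ as saying that $f$ traps $g(\alpha)$ in the set $f(\alpha)+1$. In $\kappa^\lambda$ the traps have size less than $\kappa$, in $\mu^\lambda$ they have size less than $\mu$, and one expects to need more of the narrower traps. It is known that $\mathfrak d^\lambda_\kappa\ge\mathfrak d^\lambda_{\kappa^+}$ whenever $\kappa$ is regular and $\lambda>\kappa$. Iterating this inequality reaches every $\mu$ that is finitely many successor steps above $\kappa$, but the iteration stops at the first limit cardinal: it does not lead from $\omega$ to $\aleph_{\omega+1}$. We answer both parts of the question positively by an argument that goes from $\kappa$ to $\mu$ in one step.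

\begin{theorem}\label{thm:main}
Let $\kappa<\mu\le\lambda$ with $\kappa,\mu$ regular. There are maps $\Phi:\mu^\lambda\to\kappa^\lambda$ and $\Psi:\kappa^\lambda\to\mu^\lambda$ such that for all $f\in\mu^\lambda$ and $h\in\kappa^\lambda$,
\[
\Phi(f)\le^* h\ \Longrightarrow\ f\le\Psi(h).
\]
Hence $\mathfrak d^\lambda_\kappa\ge\operatorname{cof}(\mu^\lambda,\le)\ge\mathfrak d^\lambda_\mu$. In particular, $\mathfrak d^\lambda_\kappa\ge\mathfrak d_\lambda$ for all regular $\kappa\le\lambda$.
\end{theorem}

The picture of traps can be made exact. Let $[\nu]^{<\kappa}$ be the set of subsets of $\nu$ of size less than $\kappa$. A \emph{slalom} of width ${<}\kappa$ is a function $A:\lambda\to[\nu]^{<\kappa}$; it \emph{captures} $g\in\nu^\lambda$ if $g(\alpha)\in A(\alpha)$ for all $\alpha<\lambda$. For regular $\kappa$ and $\kappa\le\nu\le\lambda$, let $\mathfrak s^\lambda_{\nu,<\kappa}$ be the least size of a family of such slaloms that captures every $g\in\nu^\lambda$.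

\begin{theorem}\label{thm:slalom}
If $\kappa$ is regular and $\kappa\le\lambda$, then for every cardinal $\nu$ with $\kappa\le\nu\le\lambda$,
\[
\mathfrak d^\lambda_\kappa=\operatorname{cof}(\kappa^\lambda,\le)=\mathfrak s^\lambda_{\nu,<\kappa}.
\]
\end{theorem}

So $\mathfrak d^\lambda_\kappa$ is determined by the domain and the width of the traps, and $\mathfrak d^\lambda_\kappa$ many slaloms of width ${<}\kappa$ capture even all functions from $\lambda$ to $\lambda$. The first equality is known when $\operatorname{cf}(\lambda)\ge\kappa$; no such assumption is needed. With $\nu=\mu$, Theorem~\ref{thm:slalom} also yields the inequality of Theorem~\ref{thm:main}: each $A(\alpha)$ is bounded in the regular cardinal $\mu>\kappa$, so the functions $\alpha\mapsto\sup A(\alpha)$ dominate $\mu^\lambda$ everywhere.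

The inequality cannot be improved to an equality or to a strict inequality.

\begin{theorem}\label{thm:forcing}
Assume \textup{GCH}, and let $\kappa<\mu\le\lambda$ with $\kappa,\mu$ regular. Then $\mathfrak d^\lambda_\kappa=\mathfrak d^\lambda_\mu=\lambda^+$. Moreover, there is a cardinal-preserving forcing extension in which $\mathfrak d^\lambda_\mu=\lambda^+<\lambda^{++}\le\mathfrak d^\lambda_\kappa$. For regular $\lambda$ and $\mu=\lambda$, this reads $\mathfrak d_\lambda=\lambda^+<\mathfrak d^\lambda_\kappa$.
\end{theorem}

Theorems~\ref{thm:main} and~\ref{thm:slalom} are theorems of ZFC, proved in Sections~\ref{sec:errors}--\ref{sec:proofs} without appeal to the known results just mentioned. Section~\ref{sec:range} determines what happens for regular $\mu>\lambda$ and for singular $\mu\le\lambda$, and Section~\ref{sec:forcing} proves Theorem~\ref{thm:forcing}.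

Two conventions are used constantly. First, $\le$ and $\le^*$ make sense on $\kappa^I$ for any index set $I$, and a bijection between $I$ and $\lambda$ preserves both, because $\le^*$ refers only to the size of the set of errors; so $\kappa^I$ may be identified with $\kappa^\lambda$ whenever $|I|=\lambda$. Second, regularity of $\kappa$ is used in the form: a subset of $\kappa$ of size less than $\kappa$ has supremum less than $\kappa$ (with $\sup\emptyset=0$).

\section{Everywhere domination}\label{sec:errors}

A set of fewer than $\kappa$ errors is cheap to repair, since on such a set the dominated function is bounded by a constant. For $f\in\kappa^I$ and $\gamma<\kappa$ let $\max(f,\gamma)\in\kappa^I$ be the function $i\mapsto\max(f(i),\gamma)$.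

\begin{proposition}\label{prop:errors}
Let $\kappa$ be regular and $\lambda\ge\kappa$.
\begin{enumerate}
\item[(a)] If $g\le^* f$ in $\kappa^\lambda$, then $g\le\max(f,\gamma)$ for some $\gamma<\kappa$.
\item[(b)] $\mathfrak d^\lambda_\kappa=\operatorname{cof}(\kappa^\lambda,\le)$.
\item[(c)] $\lambda<\mathfrak d^\lambda_\kappa\le 2^\lambda$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) The set $E=\{\alpha:g(\alpha)>f(\alpha)\}$ has size less than $\kappa$, so $\gamma=\sup g[E]$ is less than $\kappa$. On $E$ the function $g$ is bounded by $\gamma$, and off $E$ by $f$.

Next, $\operatorname{cof}(\kappa^\lambda,\le)>\lambda$: given $h_\alpha\in\kappa^\lambda$ for $\alpha<\lambda$, the function $g(\alpha)=h_\alpha(\alpha)+1$ lies in $\kappa^\lambda$ and exceeds $h_\alpha$ at $\alpha$, so $g\le h_\alpha$ fails for every $\alpha$.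

(b) Only $\operatorname{cof}(\kappa^\lambda,\le)\le\mathfrak d^\lambda_\kappa$ needs proof. Let $F$ be $\le^*$-dominating. By (a), the family $\{\max(f,\gamma):f\in F,\ \gamma<\kappa\}$ dominates everywhere, so $\operatorname{cof}(\kappa^\lambda,\le)\le\max(|F|,\kappa)$. The left side exceeds $\lambda\ge\kappa$, so the maximum is $|F|$.

(c) The lower bound follows from (b) and the diagonal argument, and the upper bound from $|\kappa^\lambda|\le(2^\kappa)^\lambda=2^\lambda$.
\end{proof}

By (c), all the numbers $\mathfrak d^\lambda_\kappa$ with the same $\lambda$ equal $\lambda^+$ when $2^\lambda=\lambda^+$. The question has content only when $2^\lambda>\lambda^+$.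

\section{Coding ordinals by ladders}\label{sec:code}

Theorem~\ref{thm:main} asks for a translation $\Phi$ of $\mu$-valued functions into $\kappa$-valued functions such that a bound on $\Phi(f)$ reveals a bound on $f$. The first attempt, $\Phi(f)=\psi\circ f$ for a map $\psi:\mu\to\kappa$, fails. Since $\mu$ is regular and is the union of the $\kappa<\mu$ fibers of $\psi$, some fiber $\psi^{-1}(j)$ is unbounded in $\mu$; the constant function $j$ then bounds $\psi\circ f$ for every $f$ with values in this fiber, and these $f$ have no common bound. One ordinal below $\kappa$ is too little to describe an ordinal below $\mu$.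

The room for a remedy is in the domain. If $1\le|S|\le\lambda$, then $|S\times\lambda|=\lambda$, so each single value $f(\eta)$ may be described by a whole column of values below $\kappa$, indexed by $S$. The problem becomes one about a single coordinate: assign to each ordinal $x<\mu$ a code $\varphi(x)\in\kappa^S$ so that for each $u\in\kappa^S$ only few $x$ have $\varphi(x)\le u$.

There is one situation in which a number below $\kappa$ controls the size of an ordinal. If $\operatorname{cf}(\delta)=\kappa$, there is a strictly increasing map $c_\delta:\kappa\to\delta$ with range cofinal in $\delta$, which we call a \emph{ladder} on $\delta$. Every $x<\delta$ has a position along the ladder, and a bound on the position bounds $x$ strictly below $\delta$. A single $\delta$ sees only the ordinals below it, so we use all such $\delta$ at once.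

\begin{definition}\label{def:code}
Let $\kappa$ be regular and $\nu\ge\kappa$ a cardinal. Let $S=\{\delta\le\nu:\operatorname{cf}(\delta)=\kappa\}$ and fix a ladder $c_\delta$ for each $\delta\in S$. The \emph{ladder code} is the map $\varphi:\nu\to\kappa^S$ given by
\[
\varphi(x)(\delta)=\begin{cases}\min\{j<\kappa: x\le c_\delta(j)\}&\text{if }x<\delta,\\ 0&\text{if }x\ge\delta.\end{cases}
\]
For $u\in\kappa^S$ let $B(u)=\{x<\nu:\varphi(x)\le u\}$.
\end{definition}

Note that $\kappa\in S$ and $|S|\le\nu$. Since $c_\delta$ is increasing, for $x<\delta$ we have $\varphi(x)(\delta)\le j$ if and only if $x\le c_\delta(j)$; for $x\ge\delta$ the inequality $\varphi(x)(\delta)\le j$ always holds. Thus the condition at $\delta$ removes a final segment of $\delta$, and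
\begin{equation}\label{eq:intervals}
B(u)=\nu\setminus\bigcup_{\delta\in S}\bigl(c_\delta(u(\delta)),\delta\bigr),
\end{equation}
where $(\beta,\delta)=\{x:\beta<x<\delta\}$.

\begin{example}\label{ex:omega1}
Let $\kappa=\omega$ and $\nu=\omega_1$, so that $S$ is the set of countable limit ordinals. Suppose that
\[
c_\omega(j)=j,\qquad c_{\omega\cdot2}(j)=\omega+j,\qquad c_{\omega^2}(j)=\omega\cdot j .
\]
The code of $x=\omega+3$ has the values $0$, $3$, $2$ at $\delta=\omega,\ \omega\cdot2,\ \omega^2$; the last because $\omega\cdot1<\omega+3\le\omega\cdot2$. Let $u\in\omega^S$ have the values $5$, $3$, $2$ at these three points. The corresponding intervals in \eqref{eq:intervals} are $(5,\omega)$, $(\omega+3,\omega\cdot2)$ and $(\omega\cdot2,\omega^2)$, so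
\[
B(u)\cap\omega^2\subseteq\{0,\dots,5\}\cup\{\omega,\dots,\omega+3\}\cup\{\omega\cdot2\}.
\]
The last interval leaves only the ordinals up to $\omega\cdot2$, and the other two reduce these to a finite set. The same happens globally: $B(u)$ is finite for every $u\in\omega^S$. Otherwise $B(u)$ contains a sequence $x_0<x_1<\cdots$, whose supremum $\delta$ is a countable limit ordinal. The interval removed at $\delta$ is a final segment of $\delta$ and so contains all but finitely many $x_n$, which contradicts $x_n\in B(u)$. In short, wherever $B(u)$ might accumulate, a ladder is waiting.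
\end{example}

The argument did not use that $\omega_1$ is the successor of $\omega$, or that it is regular.

\begin{lemma}\label{lem:code}
Let $\kappa$ be regular, $\nu\ge\kappa$ a cardinal, and $\varphi$ a ladder code. For every $Y\subseteq\nu$ with $|Y|=\kappa$ there is $\delta\in S$ such that $\{\varphi(x)(\delta):x\in Y\}$ is unbounded in $\kappa$. Consequently $|B(u)|<\kappa$ for every $u\in\kappa^S$.
\end{lemma}

\begin{proof}
The order type of $Y$ is at least $\kappa$. Let $Y'$ consist of the first $\kappa$ elements of $Y$ and let $\delta=\sup Y'\le\nu$. The increasing enumeration of $Y'$ is a strictly increasing map from $\kappa$ into $\delta$ with cofinal range, so $\delta$ is a limit ordinal and $\operatorname{cf}(\delta)=\operatorname{cf}(\kappa)=\kappa$. Thus $\delta\in S$. If $\varphi(x)(\delta)\le j$ for all $x\in Y'$, with $j<\kappa$ fixed, then $x\le c_\delta(j)<\delta$ for all $x\in Y'$, so $\sup Y'<\delta$, a contradiction.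

If $|B(u)|\ge\kappa$, take $Y\subseteq B(u)$ of size $\kappa$. For every $\delta\in S$ the values $\varphi(x)(\delta)$, $x\in Y$, are bounded by $u(\delta)<\kappa$, contrary to the first part.
\end{proof}

Regularity of $\kappa$ is what places $\delta$ in $S$; for singular $\kappa$ no ordinal has cofinality $\kappa$. The point $\delta=\nu$ must be admitted when $\operatorname{cf}(\nu)=\kappa$. For instance, if $\nu=\kappa$ then $S=\{\kappa\}$, and with the identity as ladder $\varphi(x)(\kappa)=x$ and $B(u)=u(\kappa)+1$: the code returns the traps of the introduction.

\section{The comparison and the slalom characterization}\label{sec:proofs}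

We apply the ladder code column by column. Let $\kappa\le\nu\le\lambda$ and let $S$ and $\varphi$ be as in Definition~\ref{def:code}. Since $1\le|S|\le\nu\le\lambda$, we have $|S\times\lambda|=\lambda$, and we identify $\kappa^\lambda$ with $\kappa^{S\times\lambda}$; this is the only use of the hypothesis $\nu\le\lambda$. For $h\in\kappa^{S\times\lambda}$ and $\eta<\lambda$ let $h_\eta\in\kappa^S$ be the column $h_\eta(\delta)=h(\delta,\eta)$. Define
\[
\Phi:\nu^\lambda\to\kappa^{S\times\lambda},\qquad \Phi(f)(\delta,\eta)=\varphi(f(\eta))(\delta),
\]
so that the $\eta$-th column of $\Phi(f)$ is the code of $f(\eta)$. By the definition of $B$,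
\begin{equation}\label{eq:columns}
\Phi(f)\le h\iff f(\eta)\in B(h_\eta)\text{ for all }\eta<\lambda .
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:slalom}]
The first equality is Proposition~\ref{prop:errors}(b).

For $\mathfrak s^\lambda_{\nu,<\kappa}\le\operatorname{cof}(\kappa^\lambda,\le)$, let $F\subseteq\kappa^{S\times\lambda}$ dominate everywhere. For $h\in F$ the function $A_h(\eta)=B(h_\eta)$ is a slalom of width ${<}\kappa$ by Lemma~\ref{lem:code}. Given $g\in\nu^\lambda$, choose $h\in F$ with $\Phi(g)\le h$; then $A_h$ captures $g$ by \eqref{eq:columns}. So at most $|F|$ slaloms suffice.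

For $\operatorname{cof}(\kappa^\lambda,\le)\le\mathfrak s^\lambda_{\nu,<\kappa}$, let $\mathcal A$ be a family of slaloms capturing every member of $\nu^\lambda$. For $A\in\mathcal A$ put $f_A(\alpha)=\sup(A(\alpha)\cap\kappa)$, which is less than $\kappa$ by regularity. Every $g\in\kappa^\lambda$ belongs to $\nu^\lambda$ and so is captured by some $A$; then $g(\alpha)\in A(\alpha)\cap\kappa$ for all $\alpha$, that is, $g\le f_A$.
\end{proof}

In Theorem~\ref{thm:main} the hypothesis is only $\Phi(f)\le^*h$, and $\Psi(h)$ must be defined without knowing where the errors are. By Proposition~\ref{prop:errors}(a) it is enough to know a constant $\gamma<\kappa$ that absorbs them. There are only $\kappa$ candidates for $\gamma$, and $\mu$ is large enough to allow for all of them.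

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $\nu=\mu$ and let $\Phi$ be as above. For $u\in\kappa^S$ let
\[
B^*(u)=\bigcup_{\gamma<\kappa}B(\max(u,\gamma)).
\]
By Lemma~\ref{lem:code} this is a union of $\kappa$ sets of size less than $\kappa$, so $|B^*(u)|\le\kappa<\mu$, and $\sup B^*(u)<\mu$ because $\mu$ is regular. Put $\Psi(h)(\eta)=\sup B^*(h_\eta)$; then $\Psi(h)\in\mu^\lambda$.

Suppose $\Phi(f)\le^*h$. By Proposition~\ref{prop:errors}(a) there is $\gamma<\kappa$ with $\Phi(f)\le\max(h,\gamma)$. The $\eta$-th column of $\max(h,\gamma)$ is $\max(h_\eta,\gamma)$, so \eqref{eq:columns} gives $f(\eta)\in B(\max(h_\eta,\gamma))\subseteq B^*(h_\eta)$, and hence $f(\eta)\le\Psi(h)(\eta)$ for every $\eta<\lambda$.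

If $F$ is $\le^*$-dominating in $\kappa^\lambda$, then for each $f\in\mu^\lambda$ some $h\in F$ has $\Phi(f)\le^*h$, so $\{\Psi(h):h\in F\}$ dominates $\mu^\lambda$ everywhere and has size at most $|F|$. This gives $\mathfrak d^\lambda_\kappa\ge\operatorname{cof}(\mu^\lambda,\le)\ge\mathfrak d^\lambda_\mu$. For the last statement take $\mu=\lambda$ if $\kappa<\lambda$; if $\kappa=\lambda$ the two numbers coincide by definition.
\end{proof}

\begin{remark}\label{rem:fodor}
Fodor's lemma gives another choice of $\Psi$, which tolerates more errors. Recall that a subset of a regular uncountable $\mu$ is \emph{stationary} if it meets every closed unbounded subset of $\mu$, that stationary sets are unbounded, and that by Fodor's lemma every function $r$ on a stationary set $T$ with $r(\delta)<\delta$ for all $\delta\in T$ is constant on a stationary subset of $T$. For $\nu=\mu>\kappa$ the set $S$ is contained in $\mu$ and is stationary: the supremum of the first $\kappa$ elements of a closed unbounded set $C$ lies in $C$ and has cofinality $\kappa$. Given $u\in\kappa^S$, apply Fodor's lemma to the left endpoints $r(\delta)=c_\delta(u(\delta))$ in \eqref{eq:intervals},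 and let $\beta(u)$ be the least value taken on a stationary set. Every $x$ with $\beta(u)<x<\mu$ lies in $(\beta(u),\delta)$ for $\mu$ many $\delta$ in that set, and $\varphi(x)(\delta)>u(\delta)$ for each of them. So with $\Psi(h)(\eta)=\beta(h_\eta)$ the conclusion $f\le\Psi(h)$ holds as soon as each column contains fewer than $\mu$ errors.
\end{remark}

\section{The range of the comparison}\label{sec:range}

The hypotheses $\mu\le\lambda$ and ``$\mu$ regular'' each entered the proof of Theorem~\ref{thm:main} once. The next result describes what remains without them. Since $\mathfrak d^\lambda_\mu$ was defined only for regular $\mu\le\lambda$, it is stated for everywhere domination.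

\begin{corollary}\label{cor:range}
Let $\kappa\le\lambda$ with $\kappa$ regular.
\begin{enumerate}
\item[(a)] For every regular $\mu>\kappa$,
\[
\operatorname{cof}(\mu^\lambda,\le)\le\mathfrak d^\lambda_\kappa\iff\mu\le\mathfrak d^\lambda_\kappa .
\]
In particular, the inequality holds for all regular $\mu$ with $\kappa<\mu\le\lambda^+$.
\item[(b)] For every cardinal $\mu\le\lambda$, regular or singular: if $\operatorname{cf}(\mu)\ge\kappa$ then $\operatorname{cof}(\mu^\lambda,\le)\le\mathfrak d^\lambda_\kappa$, and if $\operatorname{cf}(\mu)\le\kappa$ then $\operatorname{cof}(\mu^\lambda,\le)\ge\mathfrak d^\lambda_\kappa$.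
\end{enumerate}
\end{corollary}

\begin{proof}
(a) If $\mu\le\lambda$, the left side holds by Theorem~\ref{thm:main} and the right side by Proposition~\ref{prop:errors}(c). If $\mu>\lambda$, then $\operatorname{cof}(\mu^\lambda,\le)=\mu$, so the two sides say the same. Indeed, every $g\in\mu^\lambda$ has range of size at most $\lambda<\mu$ and so is bounded by a constant function; and the values at coordinate $0$ of fewer than $\mu$ functions are bounded by some $\beta<\mu$, so none of these functions dominates the constant $\beta+1$. The last statement follows from $\lambda^+\le\mathfrak d^\lambda_\kappa$.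

(b) Let $\theta=\operatorname{cf}(\mu)$, let $e:\theta\to\mu$ be strictly increasing with cofinal range, and let $e^*:\mu\to\theta$ be given by $e^*(x)=\min\{i:x\le e(i)\}$. We show $\operatorname{cof}(\mu^\lambda,\le)=\operatorname{cof}(\theta^\lambda,\le)$. If $F$ dominates $\theta^\lambda$ and $g\in\mu^\lambda$, take $f\in F$ with $e^*\circ g\le f$; then $g\le e\circ e^*\circ g\le e\circ f$. So $\{e\circ f:f\in F\}$ dominates $\mu^\lambda$. If $F'$ dominates $\mu^\lambda$ and $g\in\theta^\lambda$, take $f\in F'$ with $e\circ g\le f$; then $e\circ g\le f\le e\circ e^*\circ f$, and $g\le e^*\circ f$ because $e$ is strictly increasing. So $\{e^*\circ f:f\in F'\}$ dominates $\theta^\lambda$.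

Now $\theta$ is regular and $\theta\le\lambda$. If $\theta>\kappa$, Theorem~\ref{thm:main} gives $\operatorname{cof}(\theta^\lambda,\le)\le\mathfrak d^\lambda_\kappa$. If $\theta=\kappa$, equality holds by Proposition~\ref{prop:errors}(b). If $\theta<\kappa$, Theorem~\ref{thm:main} for the pair $\theta<\kappa$ gives $\operatorname{cof}(\theta^\lambda,\le)\ge\mathfrak d^\lambda_\theta\ge\mathfrak d^\lambda_\kappa$.
\end{proof}

Thus the comparison fails for every regular $\mu>2^\lambda$, and for singular $\mu\le\lambda$ its direction is decided by $\operatorname{cf}(\mu)$.

\section{Strict inequality by adding generic functions $\kappa\to\kappa$}\label{sec:forcing}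

To separate $\mathfrak d^\lambda_\kappa$ from $\mathfrak d^\lambda_\mu$ we want an extension in which every new function is captured by a ground model slalom of width at most $\kappa$, which keeps $\mathfrak d^\lambda_\mu$ small because $\kappa<\mu$, while many new functions in $\kappa^\kappa$ are hard to bound. The first property follows from the $\kappa^+$-chain condition, the second from genericity.

Work in a ground model $V$ of GCH, which will be used only through $2^\lambda=\lambda^+$ and $\kappa^{<\kappa}=\kappa$. For the latter, let $\sigma<\kappa$ be a cardinal. Every function $\sigma\to\kappa$ maps into some $\gamma<\kappa$ by regularity, and $|\gamma|^\sigma$ is either finite or at most $2^{\rho}=\rho^+\le\kappa$ for $\rho=\max(|\gamma|,\sigma)$; so there are at most $\kappa\cdot\kappa=\kappa$ such functions.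

Let $P$ be the set of partial functions from $\lambda^{++}\times\kappa$ to $\kappa$ of size less than $\kappa$, with $q\le p$ if $q\supseteq p$. Two conditions are compatible exactly when they agree on the intersection of their domains, and then their union is a common extension. A forcing is \emph{${<}\kappa$-closed} if every decreasing sequence of length less than $\kappa$ has a lower bound, and \emph{$\kappa^+$-c.c.} if every antichain (set of pairwise incompatible conditions) has size at most $\kappa$. We recall the \emph{$\Delta$-system lemma}: if $\kappa^{<\kappa}=\kappa$, every family of $\kappa^+$ sets of size less than $\kappa$ has a subfamily of size $\kappa^+$ any two distinct members of which have the same intersection $r$, the root. Let $G$ be $P$-generic over $V$.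

\begin{lemma}\label{lem:P}
\begin{enumerate}
\item[(a)] $P$ is ${<}\kappa$-closed and $\kappa^+$-c.c.
\item[(b)] If $a,b\in V$ and $f:a\to b$ is in $V[G]$, there is in $V$ a function $X$ on $a$ with $X(\alpha)\subseteq b$, $|X(\alpha)|\le\kappa$ and $f(\alpha)\in X(\alpha)$ for all $\alpha\in a$.
\item[(c)] $V$ and $V[G]$ have the same cardinals and cofinalities.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The union of a decreasing sequence of fewer than $\kappa$ conditions is a function of size less than $\kappa$, since $\kappa$ is regular. For the chain condition, let $W\subseteq P$ have size $\kappa^+$. A set $D$ of size less than $\kappa$ is the domain of at most $\kappa^{<\kappa}=\kappa$ conditions. If the members of $W$ had at most $\kappa$ different domains, then $|W|\le\kappa\cdot\kappa=\kappa$; so they have $\kappa^+$ different domains. By the $\Delta$-system lemma there are $\kappa^+$ members of $W$ whose domains are distinct and intersect pairwise in a root $r$. There are at most $\kappa$ functions from $r$ to $\kappa$, so two of these members agree on $r$, and they are compatible. Hence $W$ is not an antichain.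

(b) Let $p_0\in G$ force that the name $\dot f$ for $f$ is a function from $a$ to $b$. In $V$ let $X(\alpha)$ be the set of $x\in b$ such that some $p\le p_0$ forces $\dot f(\alpha)=x$. Conditions forcing different values are incompatible, so $|X(\alpha)|\le\kappa$ by (a). The true value $f(\alpha)$ is forced by some member of $G$ below $p_0$, so it lies in $X(\alpha)$.

(c) It suffices to show that every regular cardinal $\theta$ of $V$ stays regular: an ordinal of cofinality $\theta$ in $V$ then keeps cofinality $\theta$, successor cardinals are regular, and limit cardinals are suprema of successor cardinals. Let $f:\sigma\to\theta$ be in $V[G]$ with $\sigma<\theta$. If $\theta\le\kappa$, then $f\in V$, because a ${<}\kappa$-closed forcing adds no sequences of ordinals of length less than $\kappa$: below any condition one decides the values one after another, taking lower bounds at limit stages. So $f$ is bounded in $\theta$. If $\theta>\kappa$, the range of $f$ is contained in $\bigcup_{\alpha<\sigma}X(\alpha)$ with $X$ as in (b), a set of size at most $|\sigma|\cdot\kappa<\theta$ in $V$, and again $f$ is bounded.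
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:forcing}]
In $V$ both numbers equal $\lambda^+$ by Proposition~\ref{prop:errors}(c) and $2^\lambda=\lambda^+$. By Lemma~\ref{lem:P}(c), $\kappa$ and $\mu$ are regular in $V[G]$, and $\lambda^+$, $\lambda^{++}$ have the same meaning in both models.

\emph{$\mathfrak d^\lambda_\mu=\lambda^+$ in $V[G]$.} Let $f:\lambda\to\mu$ be in $V[G]$ and take $X$ from Lemma~\ref{lem:P}(b). As $|X(\alpha)|\le\kappa<\mu$ and $\mu$ is regular, $\alpha\mapsto\sup X(\alpha)$ is a function in $(\mu^\lambda)^V$ that dominates $f$ everywhere. So $(\mu^\lambda)^V$ is dominating in $V[G]$, and its size is at most $(2^\lambda)^V=\lambda^+$. The lower bound is Proposition~\ref{prop:errors}(c) in $V[G]$.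

\emph{$\mathfrak d^\lambda_\kappa\ge\lambda^{++}$ in $V[G]$.} By Proposition~\ref{prop:errors}(b) it suffices to show that no family $\{f_i:i<\lambda^+\}\subseteq\kappa^\lambda$ in $V[G]$ dominates everywhere. For each $(\xi,\beta)\in\lambda^{++}\times\kappa$ the conditions with $(\xi,\beta)$ in their domain are dense, so $g_\xi(\beta)=(\bigcup G)(\xi,\beta)$ defines functions $g_\xi:\kappa\to\kappa$ for $\xi<\lambda^{++}$. The idea is that the values of the $f_i$ below $\kappa$ depend on only $\lambda^+$ of the indices $\xi$, and that for any other $\xi$ the function $g_\xi$ is free to exceed each $f_i$ somewhere.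

Let $\dot H$ be a name for the function $(i,\beta)\mapsto f_i(\beta)$ on $\lambda^+\times\kappa$, and let $p_0\in G$ force $\dot H:\lambda^+\times\kappa\to\kappa$. Work in $V$. For each $(i,\beta)$ let $W_{i,\beta}$ be an antichain of conditions below $p_0$ deciding $\dot H(i,\beta)$, maximal among such antichains. Every $p\le p_0$ is compatible with a member of $W_{i,\beta}$: it has an extension deciding $\dot H(i,\beta)$, which by maximality is compatible with a member. Let $Z$ be the set of $\xi$ that occur as first coordinates in the domain of some member of some $W_{i,\beta}$. There are $\lambda^+$ pairs $(i,\beta)$, each antichain has size at most $\kappa$, and each domain has size less than $\kappa$, so $|Z|\le\lambda^+$. Fix $\xi\in\lambda^{++}\setminus Z$.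

For $i<\lambda^+$ let $D_i$ be the set of $q\le p_0$ such that for some $\beta,j<\kappa$, the condition $q$ forces $\dot H(i,\beta)=j$, and $(\xi,\beta)\in\operatorname{dom}(q)$ with $q(\xi,\beta)>j$. The set $D_i\in V$ is dense below $p_0$. Given $p\le p_0$, choose $\beta<\kappa$ with $(\xi,\beta)\notin\operatorname{dom}(p)$, which is possible as $|p|<\kappa$. Choose $w\in W_{i,\beta}$ compatible with $p$, and let $j$ be the value that $w$ forces for $\dot H(i,\beta)$. Since $\xi\notin Z$, the pair $(\xi,\beta)$ is not in $\operatorname{dom}(p\cup w)$, so
\[
q=p\cup w\cup\{((\xi,\beta),j+1)\}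
\]
is a condition; it extends $p$ and lies in $D_i$.

As $p_0\in G$, the filter $G$ meets every $D_i$, so for each $i$ there is $\beta<\kappa$ with $g_\xi(\beta)>f_i(\beta)$. Extending $g_\xi$ by $0$ on $\lambda\setminus\kappa$ gives a member of $\kappa^\lambda$ that no $f_i$ dominates everywhere.
\end{proof}

\begin{thebibliography}{1}

\bibitem{Brendle}
Joerg Brendle, \emph{The higher Cichon diagram in the degenerate case}, arXiv:1907.03111 (2019).

\end{thebibliography}
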